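\title{Arc-disjoint out- and in-branchings with a prescribed root can fail\\ in digraphs of independence number two}

\begin{abstract}
We disprove the conjecture that every $2$-arc-strong digraph with independence number $2$ has, for every vertex $s$, an out-branching and an in-branching that are rooted at $s$ and have no arc in common. For every $n\ge 8$ we construct a $2$-strong digraph on $n$ vertices with independence number $2$ in which exactly $n-7$ vertices $s$ have no such pair of branchings. For these digraphs we determine all pairs $(s,t)$ that admit an out-branching rooted at $s$ and an arc-disjoint in-branching rooted at $t$.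
\end{abstract}

\section{Introduction}\label{sec:intro}

Digraphs in this paper are finite and have no loops and no parallel arcs; a pair of opposite arcs $xy,yx$ (a \emph{$2$-cycle}) is allowed. Paths and cycles are directed. For a digraph $D$ with vertex set $V$ and a set $X\subseteq V$, we write $D[X]$ for the subdigraph induced by $X$; an arc \emph{enters} $X$ if only its head lies in $X$, and it \emph{leaves} $X$ if only its tail lies in $X$. Two vertices are \emph{adjacent} if at least one arc joins them. The \emph{independence number} $\alpha(D)$ is the largest size of a set of pairwise nonadjacent vertices, and $D$ is \emph{semicomplete} if every two vertices are adjacent. The digraph $D$ is \emph{strong} if every vertex can reach every other vertex by a path. Its \emph{arc-connectivity} $\lambda(D)$ is the largest $k$ such that $D$ stays strong after the deletion of any set of at most $k-1$ arcs, and $D$ is \emph{$k$-arc-strong} if $\lambda(D)\ge k$. Finally, $D$ is \emph{$2$-strong} if it has at least three vertices and $D-x$ is strong for every vertex $x$.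

An \emph{out-branching} rooted at $s$ is a spanning subdigraph $B^+_s$ in which $s$ has no entering arc, every other vertex has exactly one entering arc, and every vertex can be reached from $s$. An \emph{in-branching} rooted at $t$ is a spanning subdigraph $B^-_t$ in which $t$ has no leaving arc, every other vertex has exactly one leaving arc, and every vertex can reach $t$. We identify a branching with its set of $|V|-1$ arcs. An \emph{$(s,t)$-pair} consists of an out-branching rooted at $s$ and an in-branching rooted at $t$ that have no arc in common.

A digraph is strong exactly when it has both a $B^+_s$ and a $B^-_s$ for a vertex $s$ (see Lemma~\ref{lem:basic}(a)): the first branching certifies the paths out of $s$, the second the paths into $s$. An $(s,s)$-pair certifies the two halves of strong connectivity by disjoint sets of arcs. Two extreme cases show what can happen. If $D$ is strong and every arc lies in a $2$-cycle, then reversing the arcs of any $B^+_s$ gives a $B^-_s$, and the two are disjoint because a branching contains no cycle; so every vertex $s$ has an $(s,s)$-pair. A cycle of length $n\ge3$, on the other hand, has no $(s,t)$-pair at all, since it has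 $n<2(n-1)$ arcs.

Two obstructions are easy to name: an arc that lies in every $B^+_s$ and in every $B^-_s$, and a shortage of arcs. The hypothesis $\lambda(D)\ge 2$ removes the first, because $D-e$ is then strong for every arc $e$ and so contains both branchings. The hypothesis $\alpha(D)\le 2$ removes the second for large $n=|V|$: every three vertices contain an adjacent pair and every pair lies in $n-2$ triples, so $D$ has at least $\binom n3/(n-2)=n(n-1)/6$ arcs, of which an $(s,s)$-pair needs only $2(n-1)$. Moreover, it is known that every digraph with $\alpha(D)=2$ and $\lambda(D)\ge2$ has an $(s,t)$-pair for \emph{some} choice of $s$ and $t$. All of this suggests that the root can be prescribed, and the following conjecture is posed in~\cite{BBY}.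

\medskip
\noindent\textbf{Conjecture.} \emph{Every $2$-arc-strong digraph $D$ with $\alpha(D)=2$ has an $(s,s)$-pair for every vertex $s$.}
\medskip

We show that it fails on $8$ vertices, and that it can fail at all but seven vertices of a digraph that is even $2$-strong.

\begin{theorem}\label{thm:short}
For every $n\ge 8$ there is a digraph $D$ on $n$ vertices with $\alpha(D)=2$ that is $2$-strong and $2$-arc-strong and in which exactly $n-7$ vertices $s$ have no $(s,s)$-pair. In particular, the Conjecture is false.
\end{theorem}

The many arcs guaranteed by $\alpha(D)=2$ do not help, because the obstruction lies in a set $K$ of three vertices that is attached to the rest of the digraph by two entering and two leaving arcs. Section~\ref{sec:K} describes $K$ and shows that two disjoint branchings can pass it only if the out-branching enters $K$ twice or the in-branching leaves $K$ twice. Section~\ref{sec:DS} builds a digraph around $K$ that rules out both possibilities and states Theorem~\ref{thm:main}, which describes all $(s,t)$-pairs of this digraph and implies Theorem~\ref{thm:short}. Sections~\ref{sec:conn}--\ref{sec:yes} prove Theorem~\ref{thm:main}.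

\section{Branchings and cuts}\label{sec:basic}

The proofs use the following elementary facts. Part (c) is the tool that localizes the problem to a small vertex set.

\begin{lemma}\label{lem:basic}
Let $D$ be a digraph with vertex set $V$ and let $s\in V$.
\begin{itemize}
\item[(a)] $D$ has an out-branching rooted at $s$ if and only if every vertex can be reached from $s$.
\item[(b)] Let $B$ be an out-branching rooted at $s$. If $\emptyset\ne X\subseteq V\setminus\{s\}$, then some arc of $B$ enters $X$. Moreover, $B$ contains no cycle.
\item[(c)] If in (b) exactly one arc of $B$ enters $X$, and $x$ is its head, then the arcs of $B$ inside $X$ form an out-branching of $D[X]$ rooted at $x$.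
\end{itemize}
The same holds for in-branchings with all directions reversed: an in-branching rooted at $t$ exists if and only if every vertex can reach $t$; it has no cycle and has an arc leaving every nonempty $X\subseteq V\setminus\{t\}$; and if exactly one of its arcs leaves $X$, with tail $y$, then its arcs inside $X$ form an in-branching of $D[X]$ rooted at $y$.
\end{lemma}

\begin{proof}
(a) The condition is necessary by definition. Conversely, for each $x\neq s$ choose an arc $yx$ such that the distance from $s$ to $y$ is one less than the distance from $s$ to $x$. By induction on the distance, the chosen arcs reach every vertex from $s$.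

(b) A path in $B$ from $s$ to a vertex of $X$ contains an arc entering $X$. If $C$ were a cycle in $B$, then $s\notin V(C)$ because $s$ has no entering arc, and the unique arc of $B$ into each vertex of $C$ would lie on $C$. Then no arc of $B$ would enter $V(C)$, which contradicts the first statement.

(c) The arc of $B$ into $x$ comes from outside $X$, and the arc of $B$ into any other vertex of $X$ comes from inside $X$. A path in $B$ from $s$ to a vertex $z\in X$ enters $X$ for the last time at $x$, and its remaining part is a path from $x$ to $z$ inside $X$.

Reversing all arcs of $D$ exchanges out- and in-branchings and gives the last sentence.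
\end{proof}

\begin{lemma}\label{lem:vertexarc}
Every $2$-strong digraph $D$ is $2$-arc-strong.
\end{lemma}

\begin{proof}
Any two vertices lie in the strong digraph $D-z$ for a third vertex $z$, so $D$ is strong. Let $xy$ be an arc and let $z\notin\{x,y\}$. There is a path from $x$ to $z$ in $D-y$ and a path from $z$ to $y$ in $D-x$, and neither uses the arc $xy$. So $x$ reaches $y$ in $D-xy$, every use of $xy$ in a path can be bypassed, and $D-xy$ is strong.
\end{proof}

\section{An obstruction on three vertices}\label{sec:K}

We look for a small vertex set through which two disjoint branchings cannot both pass. Let $D$ be $2$-arc-strong, and let $X$ be a set of $k$ vertices that contains neither root and has exactly two entering and two leaving arcs, the fewest possible. Suppose that $B^+_s$ uses only one of the entering arcs, with head $x$, and that $B^-_t$ uses only one of the leaving arcs, with tail $y$. By Lemma~\ref{lem:basic}(c), $D[X]$ has an $(x,y)$-pair, which takes $2k-2$ arcs. Counting alone cannot exclude this: every vertex of $X$ has in-degree at least $2$ and only two arcs come from outside, so $D[X]$ has at least $2k-2$ arcs. In the case of equality, however,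 there is no slack, and the in-branching of $D[X]$ must be the complement of the out-branching.

For $k=1$ nothing is required inside $X$. For $k=2$ the degree condition forces $X=\{x,x'\}$ to be a $2$-cycle, with one entering and one leaving arc at each of $x,x'$, and the arcs $xx'$ and $x'x$ form an $(x,x)$-pair. So the first case of interest is $k=3$ with four arcs. Let $K$ be the semicomplete digraph with vertices $u,v,w$ and arcs
\[
uw,\quad wv,\quad uv,\quad vu .
\]
Inside $K$ the vertices $u$ and $w$ have in-degree $1$ and the vertices $v$ and $w$ have out-degree $1$. Hence the two entering arcs must end at $u$ and $w$, and the two leaving arcs must start at $v$ and $w$.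

\begin{lemma}\label{lem:K}
The digraph $K$ has no $(x,y)$-pair with $x\in\{u,w\}$ and $y\in\{v,w\}$.
\end{lemma}

\begin{proof}
Suppose that $T^+$ and $T^-$ form such a pair. Each has two arcs, so $T^-$ is the complement of $T^+$ in the arc set of $K$. Since $y\ne u$, exactly one arc of $T^-$ leaves $u$.

Let $x=u$. The only arc of $K$ into $w$ is $uw$, and the arc of $T^+$ into $v$ is $uv$ or $wv$. If $T^+=\{uw,uv\}$, then $T^-=\{wv,vu\}$ has no arc leaving $u$. If $T^+=\{uw,wv\}$, then $T^-=\{uv,vu\}$ is a cycle.

Let $x=w$. The only arc of $K$ into $u$ is $vu$, so $vu\in T^+$; the arc of $T^+$ into $v$ is then $wv$, because $uv$ would close a cycle. Thus $T^+=\{vu,wv\}$, and $T^-=\{uw,uv\}$ has two arcs leaving $u$.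
\end{proof}

The lemma is an obstruction only if both branchings can be restricted to a single crossing arc. The smallest host of $K$ shows that neither restriction comes for free.

\begin{example}\label{ex:four}
Add to $K$ a vertex $s$ and the arcs $su,sw,vs,ws$. By Lemmas~\ref{lem:basic}(c) and~\ref{lem:K}, in an $(s,s)$-pair of this digraph the out-branching contains both $su$ and $sw$, or the in-branching contains both $vs$ and $ws$. Either escape works on its own: the sets $\{su,sw,uv\}$ and $\{uw,wv,vs\}$ form an $(s,s)$-pair, and so do the sets $\{su,uw,wv\}$ and $\{uv,vs,ws\}$.
\end{example}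

In the example the in-branching has no use for the arcs entering $K$, since their tail is its root. To change this, we let the two arcs entering $K$ also be the only arcs leaving a set $Z$ with $t\notin Z$. Then $B^-_t$ needs one of them and $B^+_s$ is left with the other. In the same way, we let the two arcs leaving $K$ be the only arcs entering a set $A$ with $s\notin A$, so that $B^+_s$ needs one of them and $B^-_t$ is left with the other.

\section{The digraphs $D_S$}\label{sec:DS}

We replace the vertex $s$ of Example~\ref{ex:four} by a semicomplete digraph on $A\cup\{s\}\cup Z$; as $K$ is semicomplete too, the independence number will be at most $2$. The plan above leaves little freedom. No arc may go from $s$ into $A$ or $K$, and $s$ needs out-degree at least $2$, so $Z$ has at least two vertices; take $Z=\{c,d\}$ with leaving arcs $cu$ and $dw$. Then $c$ and $d$ need a second out-neighbor, which must lie in $Z$, so $cd$ and $dc$ are arcs. Symmetrically $A=\{a,b\}$ is a $2$-cycle with entering arcs $va$ and $wb$. The arcs between $A$, $s$ and $Z$ must be directed away from $A$ and toward $Z$. Finally, $s$ can be replaced by any semicomplete digraph.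

Formally, let $S$ be a nonempty semicomplete digraph, possibly a single vertex; we write $S$ and $K$ also for the vertex sets of these digraphs. The digraph $D_S$ has vertex set $V=S\cup A\cup Z\cup K$, where $A=\{a,b\}$, $Z=\{c,d\}$ and $K=\{u,v,w\}$, so that $|V|=|S|+7$. Its arcs are
\begin{itemize}
\item the arcs of $S$;
\item $ab,\ ba$ inside $A$, and $cd,\ dc$ inside $Z$;
\item $uw,\ wv,\ uv,\ vu$ inside $K$;
\item $ac,\ ad,\ bc,\ bd$, and $ap,\ bp,\ pc,\ pd$ for every $p\in S$;
\item $cu,\ dw$ from $Z$ to $K$, and $va,\ wb$ from $K$ to $A$.
\end{itemize}
See Figure~\ref{fig:DS}. For $S=\{s\}$ this is a digraph with $8$ vertices and the $20$ arcs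
\[
ab,ba,cd,dc,\ \ uw,wv,uv,vu,\ \ ac,ad,bc,bd,\ \ as,bs,sc,sd,\ \ cu,dw,va,wb .
\]

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth, vx/.style={draw,circle,inner sep=0pt,minimum size=6mm}]
\node[vx] (a) at (-3.6,0) {$a$};
\node[vx] (b) at (-1.8,0) {$b$};
\node[vx] (d) at (1.8,0) {$d$};
\node[vx] (c) at (3.6,0) {$c$};
\node[vx] (w) at (0,-1.4) {$w$};
\node[vx] (v) at (-3.6,-2.8) {$v$};
\node[vx] (u) at (3.6,-2.8) {$u$};
\draw[dashed,rounded corners] (-4.2,-0.5) rectangle (-1.2,0.5);
\draw[dashed,rounded corners] (1.2,-0.5) rectangle (4.2,0.5);
\draw[dashed,rounded corners] (-4.2,-3.4) rectangle (4.2,-0.9);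
\draw[dashed,rounded corners] (-1,1.3) rectangle (1,2.1);
\node at (0,1.7) {$S$};
\node at (-4.55,0) {$A$};
\node at (4.55,0) {$Z$};
\node at (4.55,-2.15) {$K$};
\draw[->] (a) to[bend left=20] (b);
\draw[->] (b) to[bend left=20] (a);
\draw[->] (c) to[bend left=20] (d);
\draw[->] (d) to[bend left=20] (c);
\draw[->] (u) to[bend left=7] (v);
\draw[->] (v) to[bend left=7] (u);
\draw[->] (u) -- (w);
\draw[->] (w) -- (v);
\draw[->,very thick] (c) -- (u);
\draw[->,very thick] (d) -- (w);
\draw[->,very thick] (v) -- (a);
\draw[->,very thick] (w) -- (b);
\draw[->,double,thick] (-1.1,0) -- (1.1,0);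
\draw[->,double,thick] (-2.3,0.6) -- (-1.1,1.6);
\draw[->,double,thick] (1.1,1.6) -- (2.3,0.6);
\end{tikzpicture}
\caption{The digraph $D_S$, where $S$ is any nonempty semicomplete digraph (its arcs are not drawn). A double arrow stands for all arcs from one dashed box to the other. The bold arcs $cu,dw$ are the only arcs entering $K$ and the only arcs leaving $Z$; the bold arcs $va,wb$ are the only arcs leaving $K$ and the only arcs entering $A$.}
\label{fig:DS}
\end{figure}

\begin{theorem}\label{thm:main}
Let $S$ be a nonempty semicomplete digraph.
\begin{itemize}
\item[(a)] $\alpha(D_S)=2$.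
\item[(b)] $D_S$ is $2$-strong and $2$-arc-strong.
\item[(c)] For $s,t\in V$, the digraph $D_S$ has an $(s,t)$-pair if and only if $(s,t)\notin(S\cup Z)\times(S\cup A)$.
\end{itemize}
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:short} from Theorem~\ref{thm:main}]
Let $S$ have vertices $1,\dots,n-7$ and the arcs $ij$ with $i<j$, and let $D=D_S$. By (c), a vertex $s$ has no $(s,s)$-pair if and only if $s\in(S\cup Z)\cap(S\cup A)=S$.
\end{proof}

Parts (a) and (b) of Theorem~\ref{thm:main} are proved in Section~\ref{sec:conn}, and the two directions of (c) are Propositions~\ref{prop:no} and~\ref{prop:yes}. A reader who wants only the counterexample can stop after Section~\ref{sec:no}.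

\section{Independence number and connectivity}\label{sec:conn}

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
The sets $S\cup A\cup Z$ and $K$ cover $V$ and induce semicomplete digraphs, so a set of pairwise nonadjacent vertices has at most one vertex in each. A vertex $p\in S$ is not adjacent to $u$, so $\alpha(D_S)=2$.
\end{proof}

This is the only place where $S$ has to be semicomplete, and the hypothesis cannot be dropped: two nonadjacent vertices of $S$ together with $u$ would give $\alpha(D_S)\ge3$.

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
By Lemma~\ref{lem:vertexarc} it suffices to show that $D_S-x$ is strong for every vertex $x$. The cycles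
\[
C_1=a\to c\to u\to v\to a,\qquad C_2=b\to d\to w\to b
\]
are vertex-disjoint, so one of them, say $C$, survives in $D_S-x$. It is enough to check that in $D_S-x$ every vertex can reach $C$ and can be reached from $C$.

Let $x\notin V(C_1)$. Every vertex outside $C_1$ has an in-neighbor and an out-neighbor on $C_1$:
\[
a\to p\to c\ \ (p\in S),\qquad a\to b\to a,\qquad c\to d\to c,\qquad u\to w\to v .
\]
Hence $D_S-x$ is strong.

Let $x\in V(C_1)$, so that $C_2$ survives. The vertices of $S\cup\{a,c\}$ have an in-neighbor and an out-neighbor on $C_2$:
\[
b\to p\to d\ \ (p\in S),\qquad b\to a\to b,\qquad d\to c\to d .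
\]
The vertex $u$ has the out-neighbor $w$ on $C_2$, and $v$ has the in-neighbor $w$. If $u\neq x$, then $u$ is reached from $C_2$ by one of the paths $d\to c\to u$ and $w\to v\to u$, since $x$ is the middle vertex of at most one of them. If $v\ne x$, then $v$ reaches $C_2$ by one of the paths $v\to a\to b$ and $v\to u\to w$, for the same reason. Hence $D_S-x$ is strong.
\end{proof}

\section{Pairs of roots without disjoint branchings}\label{sec:no}

\begin{proposition}\label{prop:no}
If $s\in S\cup Z$ and $t\in S\cup A$, then $D_S$ has no $(s,t)$-pair.
\end{proposition}

\begin{proof}
The hypothesis says that $s\notin A\cup K$ and $t\notin Z\cup K$. The list of arcs of $D_S$ shows that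
\begin{align*}
\{\text{arcs entering }K\}&=\{cu,dw\}=\{\text{arcs leaving }Z\},\\
\{\text{arcs leaving }K\}&=\{va,wb\}=\{\text{arcs entering }A\}.
\end{align*}
Suppose that $B^+$ and $B^-$ form an $(s,t)$-pair, and apply Lemma~\ref{lem:basic}(b) four times. Since $s\notin K$, the branching $B^+$ has an arc entering $K$; since $t\notin Z$, the branching $B^-$ has an arc leaving $Z$. Both arcs lie in $\{cu,dw\}$ and the branchings are disjoint, so exactly one arc of $B^+$ enters $K$, and its head $x$ is $u$ or $w$. Since $t\notin K$, the branching $B^-$ has an arc leaving $K$; since $s\notin A$, the branching $B^+$ has an arc entering $A$. Both arcs lie in $\{va,wb\}$, so exactly one arc of $B^-$ leaves $K$, and its tail $y$ is $v$ or $w$.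

By Lemma~\ref{lem:basic}(c), the arcs of $B^+$ and of $B^-$ inside $K$ form an $(x,y)$-pair of $D_S[K]=K$. This contradicts Lemma~\ref{lem:K}.
\end{proof}

Taking $s=t\in S$ gives a vertex with no $(s,s)$-pair, and together with Section~\ref{sec:conn} this disproves the Conjecture. The assumption $S\neq\emptyset$ provides a vertex that lies in both $S\cup Z$ and $S\cup A$.

\section{Disjoint branchings for all other pairs of roots}\label{sec:yes}

The proof of Proposition~\ref{prop:no} used each of the conditions $s\notin A$, $s\notin K$, $t\notin Z$, $t\notin K$. We now show that an $(s,t)$-pair exists as soon as one of them fails. Two observations keep the number of cases small: a single well-chosen out-branching serves all $t$ at once, and a symmetry of the construction turns the conditions on $t$ into the conditions on $s$.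

Call an out-branching $B$ of $D$ \emph{non-separating} if the \emph{remainder} $D-B$, obtained by deleting the arcs of $B$, is strong. By Lemma~\ref{lem:basic}, the remainder then has an in-branching rooted at any vertex $t$. So a non-separating out-branching rooted at $s$ gives an $(s,t)$-pair for every $t$.

A strong remainder has to enter and to leave $K$, so a non-separating $B$ still contains at most one of $cu,dw$ and at most one of $va,wb$. The gain comes from the position of the root. If $s\in A$, then $B$ spans $A$ by one arc of the $2$-cycle and needs neither $va$ nor $wb$. The remainder keeps both exits from $K$, and the splitting $\{vu,wv\}$, $\{uw,uv\}$ from the last case of Lemma~\ref{lem:K} becomes usable: the remainder contains $u\to v\to a$ and $u\to w\to b$. If $s=v$, then $B$ spans $K$ by the path $v\to u\to w$ and leaves both $cu$ and $dw$ to the remainder. If $s\in\{u,w\}$, then $B$ can leave $K$ and return, so it needs only the arc $uv$ inside $K$ and leaves the cycle $u\to w\to v\to u$ to the remainder.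

\begin{lemma}\label{lem:nonsep}
For every $s\in A\cup K$, the digraph $D_S$ has a non-separating out-branching rooted at $s$.
\end{lemma}

\begin{proof}
Let $D_0=D_S-S$ be the subdigraph on the seven vertices of $A\cup Z\cup K$. For each $s$, Table~\ref{tab:nonsep} gives an out-branching $B_0$ of $D_0$ rooted at $s$, written as a path that starts at $s$ and a second path that starts on the first; together the two paths have six arcs, one into each vertex other than $s$. The table also gives two cycles of $D_0$ that share a vertex, cover all seven vertices, and use no arc of $B_0$.

\begin{table}[ht]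
\centering
\begin{tabular}{c|l|l}
$s$ & out-branching $B_0$ of $D_0$ & two cycles in $D_0-B_0$\\
\hline
$a$ & $a\to d\to w\to v\to u$;\ \ $a\to b\to c$ & $a\,c\,u\,v\,a$;\ \ $c\,u\,w\,b\,d\,c$\\
$b$ & $b\to a\to d\to w\to v\to u$;\ \ $b\to c$ & $a\,c\,u\,v\,a$;\ \ $c\,u\,w\,b\,d\,c$\\
$u$ & $u\to v\to a\to b\to d\to w$;\ \ $a\to c$ & $a\,d\,c\,u\,w\,b\,a$;\ \ $u\,w\,v\,u$\\
$v$ & $v\to u\to w\to b\to a\to c$;\ \ $b\to d$ & $a\,b\,c\,u\,v\,a$;\ \ $a\,d\,w\,v\,a$\\
$w$ & $w\to b\to a\to c\to u\to v$;\ \ $b\to d$ & $a\,b\,c\,d\,w\,v\,a$;\ \ $u\,w\,v\,u$
\end{tabular}
\caption{Non-separating out-branchings of $D_0=D_S-S$. A cycle is written as the sequence of its vertices.}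
\label{tab:nonsep}
\end{table}

Disjointness is read off by comparing the arcs of $B_0$ with the arcs of the two cycles:
\[
\begin{array}{c|l|l}
s & \text{arcs of } B_0 & \text{arcs of the cycles}\\
\hline
a & ad,\,dw,\,wv,\,vu,\,ab,\,bc & ac,\,cu,\,uv,\,va,\,uw,\,wb,\,bd,\,dc\\
b & ba,\,ad,\,dw,\,wv,\,vu,\,bc & ac,\,cu,\,uv,\,va,\,uw,\,wb,\,bd,\,dc\\
u & uv,\,va,\,ab,\,bd,\,dw,\,ac & ad,\,dc,\,cu,\,uw,\,wb,\,ba,\,wv,\,vu\\
v & vu,\,uw,\,wb,\,ba,\,ac,\,bd & ab,\,bc,\,cu,\,uv,\,va,\,ad,\,dw,\,wv\\
w & wb,\,ba,\,ac,\,cu,\,uv,\,bd & ab,\,bc,\,cd,\,dw,\,wv,\,va,\,uw,\,vu
\end{array}
\]
Two cycles with a common vertex form a strong digraph, so $D_0-B_0$ is strong.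

Let $B=B_0\cup\{ap:p\in S\}$. Each $p\in S$ has exactly one entering arc in $B$, and $a$ is reached from $s$ in $B_0$, so $B$ is an out-branching of $D_S$ rooted at $s$. The remainder $D_S-B$ contains the strong digraph $D_0-B_0$ and the path $b\to p\to c$ for every $p\in S$, so it is strong.
\end{proof}

It remains to treat the pairs with $t\in Z\cup K$. Figure~\ref{fig:DS} is unchanged if it is reflected in its vertical axis and all arrows are reversed. Accordingly, let $\varphi$ be the involution of $V$ that exchanges $a\leftrightarrow c$, $b\leftrightarrow d$, $u\leftrightarrow v$ and fixes $w$ and every vertex of $S$. Let $S'$ be obtained from $S$ by reversing all arcs; it is again a nonempty semicomplete digraph, and $D_{S'}$ has vertex set $V$.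

\begin{lemma}\label{lem:rev}
If $D_{S'}$ has a $(\varphi(t),\varphi(s))$-pair, then $D_S$ has an $(s,t)$-pair.
\end{lemma}

\begin{proof}
Consider the map $\psi\colon xy\mapsto\varphi(y)\varphi(x)$ on ordered pairs of vertices. It sends the arcs of $S'$ bijectively to the arcs of $S$. The arcs that do not lie inside $S$ are the same in $D_{S'}$ and in $D_S$, and $\psi$ permutes them: it exchanges
\[
ab\leftrightarrow dc,\quad ba\leftrightarrow cd,\quad ad\leftrightarrow bc,\quad uw\leftrightarrow wv,\quad cu\leftrightarrow va,\quad dw\leftrightarrow wb,
\]
it exchanges $ap\leftrightarrow pc$ and $bp\leftrightarrow pd$ for $p\in S$, and it fixes $ac$, $bd$, $uv$, $vu$. So $\psi$ is a bijection from the arcs of $D_{S'}$ to the arcs of $D_S$. It relabels the vertices by $\varphi$ and reverses directions, so it sends an out-branching rooted at $\varphi(t)$ to an in-branching rooted at $t$, and an in-branching rooted at $\varphi(s)$ to an out-branching rooted at $s$. Disjoint arc sets have disjoint images.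
\end{proof}

\begin{proposition}\label{prop:yes}
If $(s,t)\notin(S\cup Z)\times(S\cup A)$, then $D_S$ has an $(s,t)$-pair.
\end{proposition}

\begin{proof}
The hypothesis says that $s\in A\cup K$ or $t\in Z\cup K$. If $s\in A\cup K$, the pair exists by Lemma~\ref{lem:nonsep}. If $t\in Z\cup K$, then $\varphi(t)\in A\cup K$, so Lemma~\ref{lem:nonsep} applied to $D_{S'}$ gives a $(\varphi(t),\varphi(s))$-pair in $D_{S'}$, and Lemma~\ref{lem:rev} gives an $(s,t)$-pair in $D_S$.
\end{proof}

Propositions~\ref{prop:no} and~\ref{prop:yes} together are Theorem~\ref{thm:main}(c), and the proof of Theorem~\ref{thm:main} is complete.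

\begin{remark}
By Proposition~\ref{prop:yes}, every $D_S$ has an $(s,t)$-pair for suitable $s$ and $t$, in agreement with the known result quoted in the introduction. The arc-connectivity of $D_S$ is exactly $2$, since $u$ has out-degree $2$. The proof of Proposition~\ref{prop:no} rests on cuts that consist of two arcs, and we make no claim about $3$-arc-strong digraphs.
\end{remark}

\begin{thebibliography}{1}
\bibitem{BBY}
Joergen Bang-Jensen, St\'ephane Bessy, Anders Yeo,
\emph{Non-separating spanning trees and out-branchings in digraphs of independence number 2},
arXiv:2007.02834 (2020).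
\end{thebibliography}
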